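\title{Monadic dependence and modular counting}

\begin{abstract}
A class of finite structures is monadically dependent if no first-order transduction produces all finite graphs from it. We show that for classes of structures with relations of arity at most two, hereditary or not, this property does not change when transductions may also use modular counting quantifiers. This answers a question of Bonnet, Giocanti, Ossona de Mendez and Thomass\'e. The proof combines the flip-breakability theorem of Dreier, M\"ahlmann and Toru\'nczyk with a Gaifman-type locality theorem for first-order logic with modular counting, in which the radius depends only on the quantifier rank; the locality theorem is proved in full. We also show that transductions with modular counting preserve monadic dependence, and that among the quantifiers ``the number of witnesses lies in $S$'' one may add exactly those with $S$ ultimately periodic.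
\end{abstract}

\section{Transductions and the question}\label{sec:question}

One way to say that a class of finite structures is complicated is that every finite graph can be encoded in some member of the class, in such a way that one fixed formula decodes it. The class is tame when this is impossible. The notion depends on the logic in which the decoding formula is written, and this paper determines whether it changes when first-order logic is given the ability to count modulo fixed integers.

\subsection{Structures, logics, transductions}

We write $\mathbb N=\{0,1,2,\dots\}$ and $[k]=\{1,\dots,k\}$. A \emph{binary structure} is a finite structure over a finite relational signature $\sigma$ all of whose symbols have arity at most $2$. A \emph{set} (or class) of binary structures always consists of structures over one common signature $\sigma$ of this kind; it is \emph{hereditary} if it is closed under taking induced substructures. Isomorphic structures are identified, and $A$ denotes both a structure and its domain. Graphs are finite, simple and undirected, and are viewed as structures with one binary relation $E$.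

The logic FO+MOD extends first-order logic FO by the quantifiers $\exists^{i\bmod p}x\,\varphi$, for all integers $0\le i<p$, which express that the number of elements $x$ satisfying $\varphi$ is congruent to $i$ modulo $p$. We treat $\forall$ as an abbreviation of $\neg\exists\neg$. The \emph{quantifier rank} of a formula is the maximal nesting depth of its quantifiers, modular ones included.

\begin{definition}\label{def:transduction}
Let $\mathcal L$ be FO or FO+MOD. An \emph{$\mathcal L$-transduction} $\mathsf T$ from $\sigma$-structures to $\tau$-structures is the composition of the following three steps.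
\begin{enumerate}
\item[(a)] \emph{Copying.} For a fixed $k\ge1$, replace $A$ by the structure $kA$ consisting of $k$ disjoint copies of $A$. Its domain is $A\times[k]$; a unary relation $U$ holds of $(a,i)$ if $U(a)$ holds in $A$, and a binary relation $R$ holds of $(a,i),(b,j)$ if $i=j$ and $R(a,b)$ holds in $A$. There is a new binary \emph{link} relation, with $(a,i)\sim(b,j)$ if and only if $a=b$, and there are new unary \emph{marks} $\mathsf M_1,\dots,\mathsf M_k$, where $\mathsf M_i=A\times\{i\}$.
\item[(b)] \emph{Coloring.} Expand $kA$ by a fixed finite number of unary predicates, called \emph{colors}, interpreted arbitrarily.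
\item[(c)] \emph{Interpretation.} A fixed $\mathcal L$-formula $\delta(x)$ defines the new domain, and for each symbol $R$ of $\tau$ a fixed $\mathcal L$-formula $\varphi_R$ defines $R$ on that domain.
\end{enumerate}
The set of all $\tau$-structures obtained from $A$ in this way is $\mathsf T(A)$, and $\mathsf T(\mathcal C)=\bigcup_{A\in\mathcal C}\mathsf T(A)$. We say that $\mathsf T$ is a transduction from $\mathcal C$ \emph{onto all graphs} if $\tau=\{E\}$ and $\mathsf T(\mathcal C)$ contains every finite graph. A set $\mathcal C$ of binary structures is \emph{monadically dependent} if there is no FO-transduction from $\mathcal C$ onto all graphs.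
\end{definition}

By a theorem of Baldwin and Shelah, the last notion agrees with the model-theoretic notion of monadic dependence (monadic NIP). We only use the definition above.

Two conventions need a word. First, we took the link relation to be reflexive. The irreflexive version is defined from it by $x\sim y\wedge x\ne y$, and conversely, and every proof below works for either. Second, we assume that signatures have no nullary symbols. This loses nothing. Let $A^-$ be $A$ without its nullary relations. A transduction from the structures $A^-$ is a transduction from the structures $A$. Conversely, given $\mathsf T$ with no nullary symbol in its target, add a color $Z'$ for each nullary symbol $Z$ and replace the atom $Z$ by $\forall z\,Z'(z)$. Letting $Z'$ be the whole domain or empty according to the truth value of $Z$ shows that the new transduction $\mathsf T'$ satisfies $\mathsf T(A)\subseteq\mathsf T'(A^-)$; for empty $A$ both sides contain just the empty structure. So dropping nullary symbols, in the source or in the target, affects none of the properties studied here.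

\subsection{Two examples}

For $n\ge1$ let $\Gamma_n$ be the $1$-subdivision of the complete graph $K_n$: it has $n$ \emph{principal} vertices and, for each pair $x\neq y$ of them, a \emph{subdivision} vertex $s_{xy}$ adjacent to exactly $x$ and $y$.

\begin{example}\label{ex:subdivided}
The class $\{\Gamma_n:n\ge1\}$ is not monadically dependent, although each of its graphs has at most twice as many edges as vertices. To obtain a graph $G$ on $n$ vertices from $\Gamma_n$, identify $V(G)$ with the principal vertices and give them the color $C$, and give the vertices $s_{xy}$ with $xy\in E(G)$ the color $C'$. Then use $\delta(x)=C(x)$ and $\varphi_E(x,y)=x\ne y\wedge\exists z\,(C'(z)\wedge E(x,z)\wedge E(y,z))$.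
\end{example}

\begin{example}\label{ex:edgeless}
The class of edgeless graphs has no transduction onto all graphs, in FO+MOD or in any logic whose formulas are invariant under isomorphism. Let $\mathsf T$ use $k$ copies and $s$ colors, let $A$ be edgeless, and let $G\in\mathsf T(A)$. The colorings of the $k$ copies sort the elements of $A$ into at most $2^{sk}$ kinds. If $G$ has more than $k2^{sk}$ vertices, then its vertices come from more than $2^{sk}$ elements of $A$, two of which, say $a\ne a'$, are of the same kind. Swapping $(a,i)$ with $(a',i)$ for all $i$ is an automorphism of the colored structure $kA$. It preserves $\delta$ and $\varphi_E$, so it induces a nontrivial automorphism of $G$ that moves at most $2k$ vertices. The only nontrivial automorphism of a path on $n$ vertices moves at least $n-1$ of them, so $\mathsf T$ misses all long paths.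
\end{example}

\subsection{The question}

The following problem was posed by Bonnet, Giocanti, Ossona de Mendez and Thomass\'e~\cite{BGOT}.

\begin{quote}
Is it true that a hereditary set $\mathcal C$ of binary structures is monadically dependent if and only if there is no FO+MOD-transduction from $\mathcal C$ onto all graphs?
\end{quote}

One direction is immediate, since an FO-transduction is an FO+MOD-trans\-duc\-tion. The content of the question is whether modular counting can extract all graphs from a class from which first-order logic cannot.

Much of the extra power of FO+MOD is invisible to transductions, because colors can store any property of a single element. Suppose that every subformula $\exists^{i\bmod p}z\,\theta$ in the formulas of $\mathsf T$ has at most one free variable. Replace each outermost such subformula by an atom $C(x)$ with a new color $C$, or by $\forall z\,C(z)$ if it is a sentence. The result is an FO-transduction $\mathsf T'$ with $\mathsf T(A)\subseteq\mathsf T'(A)$ for all $A$. The question is therefore about counting with at least two parameters, as in ``$x$ and $y$ have an odd number of common neighbors'', where this replacement is not available.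

There is a reason for caution. The argument of Example~\ref{ex:edgeless} does not depend on the logic, but this is an accident of that class. We shall see that for star forests, which are monadically dependent, a quantifier such as ``the number of witnesses is a power of $2$'' already yields a transduction onto all graphs. So a positive answer has to use a specific feature of residues. That feature is finiteness under addition: the residue of $a+b$ is determined by the residues of $a$ and $b$, and there are only $p$ of them. Hence, when the witnesses for a pair $x,y$ split into those near $x$, those near $y$ and the rest, each of $x$ and $y$ contributes a bounded amount of information, which is again a property of a single element. This suggests the answer yes, provided that monadic dependence supplies a suitable notion of ``near''. It does, and the answer is yes (Theorem~\ref{thm:main}), even without the assumption that $\mathcal C$ is hereditary.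

\section{Flips and the main results}\label{sec:results}

Distance in the given graph cannot be the right notion of nearness: in a complete graph all vertices are adjacent, yet the complete graphs are as tame as the edgeless graphs, each class being defined from the other by a quantifier-free formula. The remedy is to measure distance after complementing the adjacency between a bounded number of parts. We write $\operatorname{dist}_H$ for the distance in a graph $H$, with value $\infty$ between different components, and $\operatorname{dist}_H(X,Y)$ for the least distance between a vertex of $X$ and a vertex of $Y$.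

\begin{definition}\label{def:flip}
A \emph{$\kappa$-flip} of a graph $G$ is a graph $H$ on $V(G)$ for which there are a partition $P_1,\dots,P_\kappa$ of $V(G)$, whose parts may be empty, and a symmetric set $F\subseteq[\kappa]^2$ such that for all $u\ne v$ with $u\in P_i$ and $v\in P_j$,
\[
uv\in E(H)\iff\bigl(uv\in E(G)\ \ \mathrm{xor}\ \ (i,j)\in F\bigr).
\]
A class $\mathcal D$ of graphs is \emph{flip-breakable} if for every $r\in\mathbb N$ there are a function $f_r:\mathbb N\to\mathbb N$ and a number $\kappa_r\in\mathbb N$ such that the following holds for all $m\in\mathbb N$, $G\in\mathcal D$ and $W\subseteq V(G)$ with $|W|\ge f_r(m)$: there are $X,Y\subseteq W$ with $|X|,|Y|\ge m$ and a $\kappa_r$-flip $H$ of $G$ such that $\operatorname{dist}_H(X,Y)>r$.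
\end{definition}

The essential point is that $\kappa_r$ does not depend on $m$: a bounded number of parts suffices to pull apart arbitrarily large subsets of $W$. Note also that $G$ is recovered from $H$ by the same partition and the same $F$.

\begin{example}\label{ex:degree}
The $1$-flips of $G$ are $G$ and its complement. Let $G$ have maximum degree at most $\Delta$, and put $D_r=1+\Delta+\dots+\Delta^r$, an upper bound for the size of a ball of radius $r$. If $|W|\ge jD_r$, then $W$ contains $j$ vertices at pairwise distance more than $r$: pick a vertex of $W$, remove its ball of radius $r$ from $W$, and repeat $j$ times. So the graphs of maximum degree at most $\Delta$ form a flip-breakable class with $\kappa_r=1$ and $f_r(m)=2mD_r$, and so do their complements.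
\end{example}

Flips can also remove a bounded set of vertices of large degree.

\begin{lemma}\label{lem:isolate}
Let $G$ be a graph and $Z\subseteq V(G)$ with $|Z|=h$. The graph obtained from $G$ by deleting all edges incident with $Z$ is an $(h+2^h)$-flip of $G$.
\end{lemma}

\begin{proof}
Take as parts the singletons $\{z\}$ with $z\in Z$ and, for each $Z'\subseteq Z$, the set $P_{Z'}$ of vertices outside $Z$ whose set of neighbors in $Z$ is $Z'$. Flip the pairs $\{z\},\{z'\}$ with $zz'\in E(G)$ and the pairs $\{z\},P_{Z'}$ with $z\in Z'$. Each flipped pair of parts is completely adjacent in $G$, and every edge incident with $Z$ runs between such a pair.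
\end{proof}

The one result that we use without proof is the following.

\begin{theorem}[Dreier, M\"ahlmann, Toru\'nczyk~\cite{DMT}]\label{thm:DMT}
A class of graphs is monadically dependent if and only if it is flip-breakable.
\end{theorem}

We need only the implication from monadic dependence to flip-breakability. In~\cite{DMT}, monadic dependence means that there is no FO-transduction \emph{without copying} onto all graphs. A transduction without copying is the case $k=1$ of Definition~\ref{def:transduction}, so a class that is monadically dependent in our sense is monadically dependent in that sense, and the implication applies.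

Theorem~\ref{thm:DMT} is about graphs, while the formulas of a transduction are evaluated in the structure $kA$, which has directed relations, possibly loops, and in any case the link relation. We therefore encode binary structures as graphs. Each element becomes a star, with two leaves for each binary relation, one for outgoing and one for incoming pairs.

\begin{definition}\label{def:encoding}
Let $B$ be a structure with binary relations $R_1,\dots,R_b$, listed in a fixed order, and possibly with unary relations. The graph $G_B$ has vertex set $B\times\{0,\dots,2b\}$ and exactly the following edges: $(v,0)(v,j)$ for $v\in B$ and $1\le j\le 2b$; and $(u,2i-1)(v,2i)$ whenever $R_i(u,v)$ holds. For a set $\mathcal C$ of binary structures and $k\ge1$ put $\mathcal D_k(\mathcal C)=\{G_{kA}:A\in\mathcal C\}$.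
\end{definition}

A loop $R_i(v,v)$ becomes the edge $(v,2i-1)(v,2i)$, so $G_B$ is a simple graph. The unary relations are forgotten; they will come back as colors.

\begin{theorem}\label{thm:main}
For every set $\mathcal C$ of binary structures over a finite signature, not necessarily hereditary, the following are equivalent:
\begin{enumerate}
\item[(1)] $\mathcal C$ is monadically dependent;
\item[(2)] $\mathcal D_k(\mathcal C)$ is flip-breakable for every $k\ge1$;
\item[(3)] there is no FO+MOD-transduction $\mathsf T$ such that $\mathsf T(\mathcal C)$ contains every finite graph.
\end{enumerate}
\end{theorem}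

The equivalence of (1) and (3) answers the question of Section~\ref{sec:question}.

\begin{theorem}\label{thm:preserve}
If $\mathcal C$ is a monadically dependent set of binary structures and $\mathsf T$ is an FO+MOD-transduction to binary structures, then $\mathsf T(\mathcal C)$ is monadically dependent.
\end{theorem}

The last result locates modular counting among other counting quantifiers. For $S\subseteq\mathbb N$ let $\mathsf Q_Sx\,\varphi$ express that the number of $x$ satisfying $\varphi$ lies in $S$. For a family $\mathcal S$ of subsets of $\mathbb N$ let $\mathrm{FO}(\mathcal S)$ be FO extended by the quantifiers $\mathsf Q_S$ with $S\in\mathcal S$; transductions for this logic are defined as in Definition~\ref{def:transduction}. A set $S$ is \emph{ultimately periodic} if there are $t\ge0$ and $p\ge1$ such that $x\in S\iff x+p\in S$ for all $x\ge t$. A \emph{star forest} is a graph all of whose components are stars $K_{1,l}$ with $l\ge0$.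

\begin{theorem}\label{thm:classification}
Let $\mathcal S$ be a family of subsets of $\mathbb N$. The statement
\begin{quote}
``every hereditary set of binary structures is monadically dependent if and only if it has no $\mathrm{FO}(\mathcal S)$-transduction onto all graphs''
\end{quote}
holds if and only if every $S\in\mathcal S$ is ultimately periodic. If some $S\in\mathcal S$ is not ultimately periodic, the statement already fails for the hereditary, monadically dependent class of star forests.
\end{theorem}

\section{The argument in one example}\label{sec:example}

The heart of Theorem~\ref{thm:main} is the implication (2)$\Rightarrow$(3). All its ingredients appear in the following case. Let $G$ be the complement of a graph $H$ of maximum degree at most $\Delta$, and let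
\[
\varphi(x,y)\;=\;x\ne y\wedge\exists^{1\bmod2}z\,\bigl(E(x,z)\wedge E(y,z)\bigr)
\]
say that $x$ and $y$ have an odd number of common neighbors. We show that for $n\ge 6D_4$, in the notation of Example~\ref{ex:degree}, it is impossible that $V(\Gamma_n)\subseteq V(G)$ and that $\varphi$, evaluated in $G$, defines the edges of $\Gamma_n$ on $V(\Gamma_n)$.

\emph{Flip.} We pass from $G$ to its $1$-flip $H$. Let $N_1(v)$ be the set consisting of $v$ and its neighbors in $H$. For $x\ne y$, the common neighbors of $x$ and $y$ in $G$ are the vertices outside $N_1(x)\cup N_1(y)$. This union has at most $2\Delta+2$ elements, so in a large $G$ any two vertices are at distance at most $2$, and distances in $G$ tell us nothing.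

\emph{Localize.} In terms of $H$ the formula counts vertices that are \emph{far} from $x$ and $y$. We count them as all vertices minus the near ones. If $\operatorname{dist}_H(x,y)>2$, then $N_1(x)$ and $N_1(y)$ are disjoint, and the number of common neighbors in $G$ is
\[
|V(G)|-\deg_H(x)-\deg_H(y)-2 .
\]
Let the \emph{type} of $v$ be the parity of $\deg_H(v)$. Within the fixed graph $G$, the truth value of $\varphi(x,y)$ on pairs at $H$-distance more than $2$ depends only on the types of $x$ and $y$.

\emph{Separate.} By Example~\ref{ex:degree} there are disjoint sets $X,Y$ of three principal vertices each with $\operatorname{dist}_H(X,Y)>4$. As there are two types, $X$ contains $x_1\ne x_2$ of the same type and $Y$ contains $y_1\ne y_2$ of the same type. Let $s=s_{x_1y_1}$. Then $\varphi(s,x_1)$ holds and $\varphi(s,x_2)$ fails, so $s$ cannot be at $H$-distance more than $2$ from both $x_1$ and $x_2$. The same holds for $y_1$ and $y_2$. Thus some $x_i$ and some $y_j$ are within distance $2$ of $s$, hence within distance $4$ of each other, which is a contradiction.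

This shows why $\Gamma_n$ is the right test graph: whatever large sets $X,Y$ of principal vertices are handed to us, there is a vertex that distinguishes two elements of the same type in $X$ and also two elements of the same type in $Y$.

The general proof has the same shape. Section~\ref{sec:encoding} moves the formulas from $kA$ to the graph $G_{kA}$. Flip-breakability provides $H$, $X$ and $Y$. The second step becomes a theorem: for every FO+MOD-formula $\varphi(x,y)$ there are a radius $r$ and boundedly many types such that, on pairs at distance more than $r$, the truth of $\varphi$ depends on the types only (Corollary~\ref{cor:types}). One difficulty is not visible in the example, where a single part sufficed. To evaluate $\varphi$ in $H$ we must undo the flip inside the formula, and this needs new colors for the $\kappa_{2r}$ parts. The number of parts depends on $r$, the rewritten formula depends on the number of parts, and $r$ must be a radius of locality for the rewritten formula. The circle is broken by two facts: undoing a flip adds no quantifiers, and the radius can be chosen to depend only on the quantifier rank, not on the number of colors. Section~\ref{sec:locality} proves locality in this form,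 and Section~\ref{sec:proof} assembles the proof. Section~\ref{sec:counting} treats the quantifiers $\mathsf Q_S$.

\section{Composition and encoding}\label{sec:encoding}

To \emph{relativize} the quantifiers of a formula to a formula $\eta(z)$ means to replace, recursively, each subformula $Qz\,\theta$ by $Qz\,(\eta(z)\wedge\theta)$, where $Q$ is $\exists$ or $\exists^{i\bmod p}$. For parameters from the set defined by $\eta$, the relativized formula holds in the structure if and only if the original formula holds in the substructure induced on that set. This follows by induction on the formula, since both sides have the same witnesses at each quantifier.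

\begin{lemma}\label{lem:composition}
Let $\mathcal L$ be FO or FO+MOD. Let $\mathsf T_1$ be an $\mathcal L$-transduction from $\sigma$-structures to binary $\rho$-structures and $\mathsf T_2$ an $\mathcal L$-transduction from $\rho$-structures to $\tau$-structures. There is an $\mathcal L$-transduction $\mathsf T$ with $\mathsf T(A)=\mathsf T_2(\mathsf T_1(A))$ for all $\sigma$-structures $A$.
\end{lemma}

\begin{proof}
The point is to perform all copying and coloring first. Let $\mathsf T_1$ use $k_1$ copies and formulas $\delta_1,\varphi_R$, and let $\mathsf T_2$ use $k_2$ copies. The transduction $\mathsf T$ uses $k_1k_2$ copies, indexed by pairs $(i,j)\in[k_1]\times[k_2]$, and the colors of both $\mathsf T_1$ and $\mathsf T_2$. Fix $A$ and a coloring of $A\times[k_1]\times[k_2]$.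

The set $A_0=A\times[k_1]\times\{1\}$ is defined by $\bigvee_i\mathsf M_{(i,1)}(x)$. Reading $\mathsf M_{(i,1)}$ as the $i$th mark, the substructure induced on $A_0$ is a copy of $k_1A$, and the colors of $\mathsf T_1$ restrict to a coloring of it. Let $B\in\mathsf T_1(A)$ be the output for this coloring. For a formula $\varphi$ of $\mathsf T_1$ let $\varphi^*$ be obtained by renaming $\mathsf M_i$ to $\mathsf M_{(i,1)}$ and relativizing all quantifiers to $A_0$. Then $\delta_1^*$ and the $\varphi_R^*$ define $B$ inside $A_0$.

The projection $\pi(a,i,j)=(a,i,1)$ is FO-definable: $\pi x=x'$ holds if and only if $x\sim x'\wedge\bigvee_{i,j}(\mathsf M_{(i,j)}(x)\wedge\mathsf M_{(i,1)}(x'))$. We write $\varphi^*(\pi x)$ for $\exists x'(\pi x=x'\wedge\varphi^*(x'))$, and likewise for two variables. Under the identification of $((a,i),j)$ with $(a,i,j)$, the structure $k_2B$ is defined as follows. Its domain is defined by $\delta_1^*(\pi x)$; a unary $R$ by $\varphi_R^*(\pi x)$; a binary $R$ by ``$x$ and $y$ have the same index $j$, and $\varphi_R^*(\pi x,\pi y)$''; the link relation by $\pi x=\pi y$; and the $j$th mark by $\bigvee_i\mathsf M_{(i,j)}(x)$. The colors of $\mathsf T_2$ restrict to a coloring of $k_2B$.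

For a formula $\psi$ of $\mathsf T_2$ let $\psi^\circ$ be obtained by relativizing its quantifiers to $\delta_1^*(\pi z)$ and substituting these definitions for the atoms, the colors of $\mathsf T_2$ and equality being kept. If $\mathsf T_2$ has formulas $\delta_2$ and $\psi_S$, let $\mathsf T$ have the formulas $\delta_1^*(\pi x)\wedge\delta_2^\circ(x)$ and $\psi_S^\circ$. Its output is the output of $\mathsf T_2$ on the colored structure $k_2B$. Every coloring of $A\times[k_1]\times[k_2]$ yields a coloring of $k_1A$ and one of $k_2B$, and every such pair of colorings arises. Hence $\mathsf T(A)=\mathsf T_2(\mathsf T_1(A))$. The construction introduces no modular quantifier, so $\mathsf T$ is an $\mathcal L$-transduction.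
\end{proof}

The encoding $B\mapsto G_B$ has to satisfy two requirements. It must not create complexity, so that monadic dependence passes from $\mathcal C$ to $\mathcal D_k(\mathcal C)$, and it must not lose information, so that formulas on $B$ can be evaluated on $G_B$.

\begin{lemma}\label{lem:encoding}
\begin{enumerate}
\item[(i)] For each $k\ge1$ there is an FO-transduction $\mathsf T$ with $\mathsf T(A)=\{G_{kA}\}$ for all $\sigma$-structures $A$. Hence, if $\mathcal C$ is monadically dependent, so is $\mathcal D_k(\mathcal C)$.
\item[(ii)] Let $B^+$ be an expansion of a binary structure $B$ by unary predicates. There is an expansion $G_B^+$ of $G_B$ by unary predicates, whose number depends only on the signature of $B^+$, and for every FO+MOD-formula $\varphi(x_1,\dots,x_n)$ over the signature of $B^+$ there is an FO+MOD-formula $\varphi'(x_1,\dots,x_n)$, depending only on $\varphi$ and the signature, such that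
\[
B^+\models\varphi(v_1,\dots,v_n)\iff G_B^+\models\varphi'\bigl((v_1,0),\dots,(v_n,0)\bigr).
\]
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The map $A\mapsto kA$ is an FO-transduction: use $k$ copies, no colors, and atomic formulas. For $B\mapsto G_B$ take $2b+1$ copies of $B$, indexed by $0,\dots,2b$, no colors, and keep the whole domain. Let $\approx$ denote the link relation of this copy operation. Let $\varepsilon(x,y)$ say that either $x\approx y$, $x$ is in copy $0$ and $y$ is not, or for some $i\in[b]$ the element $x$ is in copy $2i-1$, the element $y$ is in copy $2i$, and there are $x'\approx x$ and $y'\approx y$ in copy $0$ with $R_i(x',y')$. Then $\varepsilon(x,y)\vee\varepsilon(y,x)$ defines the edges of $G_B$. Lemma~\ref{lem:composition} composes the two transductions. If $\mathcal D_k(\mathcal C)=\mathsf T(\mathcal C)$ had an FO-transduction onto all graphs, composing it with $\mathsf T$ would give one from $\mathcal C$.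

(ii) Use the predicates $L_j=B\times\{j\}$ for $0\le j\le2b$, and $U^*=\{(v,0):v\in U\}$ for each unary relation $U$ of $B^+$. Relativize the quantifiers of $\varphi$ to $L_0$, keep equality, replace $U(x)$ by $U^*(x)$, and replace $R_i(x,y)$ by
\[
\exists x'\exists y'\bigl(E(x,x')\wedge L_{2i-1}(x')\wedge E(y,y')\wedge L_{2i}(y')\wedge E(x',y')\bigr).
\]
The vertex $(u,0)$ has exactly one neighbor in $L_j$ for $j\ge1$, namely $(u,j)$. So at $x=(u,0)$, $y=(v,0)$ the displayed formula says that $(u,2i-1)(v,2i)$ is an edge, that is, $R_i(u,v)$. The map $v\mapsto(v,0)$ is a bijection from $B$ to $L_0$, so the equivalence extends from atoms to all formulas by induction.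
\end{proof}

\section{Locality with a radius that depends only on the quantifier rank}\label{sec:locality}

A \emph{colored graph} is a finite graph with finitely many unary predicates. In this section the set of predicates is fixed but arbitrary, formulas are FO+MOD-formulas over $E$ and these predicates, and $\equiv$ means equivalence on all colored graphs. We write $\varphi(\bar x)$ when the free variables of $\varphi$ are among $\bar x$, and we assume that bound variables are renamed so as to differ from $\bar x$. For a tuple $\bar v$ of vertices of $H$, let $N_r(\bar v)=N_r^H(\bar v)$ be the set of vertices at distance at most $r$ from some $v_i$, and let $H[U]$ be the colored subgraph induced on $U$. For each $d$ the relation $\operatorname{dist}(x,y)\le d$ is FO-definable: it is $x=y$ for $d=0$, and $\operatorname{dist}(x,y)\le d+1$ is $\exists z(\operatorname{dist}(x,z)\le d\wedge(z=y\vee E(z,y)))$. We write $\operatorname{dist}(y,\bar x)\le d$ for $\bigvee_i\operatorname{dist}(y,x_i)\le d$, and $\operatorname{dist}>d$ for the negation.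

\begin{definition}
Let $\bar x$ be nonempty. A formula $\psi(\bar x)$ is \emph{$r$-local} if for all colored graphs $H$ and all tuples $\bar v$ in $H$,
\[
H\models\psi(\bar v)\iff H[N_r(\bar v)]\models\psi(\bar v).
\]
\end{definition}

The definition is semantic and puts no bound on the quantifier rank of $\psi$. This is what lets us track the radius alone through the induction below: the local formulas that we build may be large, and there may be many of them when there are many colors, but their radius obeys a recursion in which nothing else occurs.

\subsection{Building local formulas}

\begin{lemma}\label{lem:local}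
Let $r,s,d\in\mathbb N$ and let $\bar x$ be nonempty.
\begin{enumerate}
\item[(L1)] If $N^H_r(\bar v)\subseteq U\subseteq V(H)$, then $N_r^{H[U]}(\bar v)=N_r^H(\bar v)$; and if $\psi(\bar x)$ is $r$-local, then $H\models\psi(\bar v)\iff H[U]\models\psi(\bar v)$.
\item[(L2)] An $r$-local formula $\psi(\bar x)$ is $r'$-local for all $r'\ge r$, and it is $r$-local as a formula $\psi(\bar x,\bar y)$ in more variables. Boolean combinations of $r$-local formulas in $\bar x$ are $r$-local.
\item[(L3)] For any formula $\chi(\bar x)$ let $\chi^{[r]}(\bar x)$ be obtained by relativizing all quantifiers to $\operatorname{dist}(z,\bar x)\le r$. Then $H\models\chi^{[r]}(\bar v)\iff H[N_r(\bar v)]\models\chi(\bar v)$, and $\chi^{[r]}$ is $r$-local.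
\item[(L4)] If $\psi(\bar x,\bar y)$ is $s$-local, then $\exists\bar y\,(\bigwedge_i\operatorname{dist}(y_i,\bar x)\le d\wedge\psi)$ is $(d+s)$-local. For a single variable $y$, so is $\exists^{i\bmod p}y\,(\operatorname{dist}(y,\bar x)\le d\wedge\psi)$.
\item[(L5)] The formula $\operatorname{dist}(y,y')\le d$ is $d$-local, and $\operatorname{dist}(y,\bar x)\le d$ is $d$-local as a formula in $\bar x,y$.
\end{enumerate}
\end{lemma}

\begin{proof}
(L1) A path of length at most $r$ in $H$ starting at some $v_i$ has all its vertices in $N_r^H(\bar v)\subseteq U$, so it is a path in $H[U]$; and paths in $H[U]$ are paths in $H$. Thus the two balls coincide. The graphs $H$ and $H[U]$ induce the same colored graph on this ball, and by $r$-locality both statements are equivalent to the truth of $\psi(\bar v)$ there.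

(L2) Apply (L1) with $U=N_{r'}(\bar v)$, respectively $U=N_r(\bar v\bar w)$. The claim on Boolean combinations is immediate from the definition.

(L3) The equivalence is the defining property of relativization. Apply it also to $H'=H[N_r^H(\bar v)]$: by (L1), $N_r^{H'}(\bar v)=V(H')$, so $H'\models\chi^{[r]}(\bar v)\iff H'\models\chi(\bar v)\iff H\models\chi^{[r]}(\bar v)$.

(L4) Let $U=N_{d+s}(\bar v)$. By (L1) with radius $d$, the condition $\operatorname{dist}(y,\bar v)\le d$ defines the same set $N_d(\bar v)$ in $H$ and in $H[U]$. For a tuple $\bar w$ from this set, $N_s(\bar v\bar w)\subseteq U$, so $\psi(\bar v,\bar w)$ has the same truth value in $H$ and in $H[U]$ by (L1). Hence the set of witnesses is the same in $H$ and in $H[U]$.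

(L5) A path of length at most $d$ from $y$ to $y'$ lies in $N_d(y)$. The second claim follows by (L2).
\end{proof}

We repeatedly pull subformulas out of the scope of a quantifier. Let $Q$ be $\exists$ or $\exists^{i\bmod p}$, and let $\chi$ be a Boolean combination of formulas $\theta_1,\dots,\theta_s$ in which $z$ is not free and of other formulas. For $J\subseteq[s]$ put $\theta_J=\bigwedge_{j\in J}\theta_j\wedge\bigwedge_{j\notin J}\neg\theta_j$, and let $\chi_J$ arise from $\chi$ by replacing $\theta_j$ by true for $j\in J$ and by false for $j\notin J$. Then
\begin{equation}\label{eq:cases}
Qz\,\chi\;\equiv\;\bigvee_{J\subseteq[s]}\bigl(\theta_J\wedge Qz\,\chi_J\bigr).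
\end{equation}
Indeed, once the variables other than $z$ have values, exactly one $\theta_J$ holds, and for this $J$ the formulas $\chi$ and $\chi_J$ have the same witnesses $z$.

\subsection{Tuples that are far apart}

If two tuples are far apart, a local formula sees the disjoint union of their neighborhoods. The next lemma reduces truth in a disjoint union to truth in the summands. It is the first of the two places where the additivity of residues is used.

\begin{lemma}\label{lem:union}
For every formula $\chi(\bar x,\bar y)$, where $\bar x$ or $\bar y$ may be empty, there are formulas $\alpha_1(\bar x),\dots,\alpha_s(\bar x)$ and $\beta_1(\bar y),\dots,\beta_t(\bar y)$ and a Boolean function $g$ of $s+t$ arguments with the following property. For all colored graphs $H_1,H_2$ and tuples $\bar v$ in $H_1$ and $\bar w$ in $H_2$, the truth value of $\chi(\bar v,\bar w)$ in the disjoint union $H_1\uplus H_2$ is the value of $g$ at the truth values of the $\alpha_i(\bar v)$ in $H_1$ and of the $\beta_j(\bar w)$ in $H_2$.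
\end{lemma}

\begin{proof}
Call a condition on quadruples $(H_1,\bar v,H_2,\bar w)$ \emph{split} if it is given by such formulas and such a function. Boolean combinations of split conditions are split. We show by induction on $\chi$, for all ways of dividing its variables into $\bar x$ and $\bar y$, that ``$H_1\uplus H_2\models\chi(\bar v,\bar w)$'' is split. An atom whose variables all lie on one side can be evaluated on that side. The atoms $E(x,y)$ and $x=y$ with one variable on each side are false.

Consider $Qz\,\chi(\bar x,\bar y,z)$, and let $W_1\subseteq V(H_1)$ and $W_2\subseteq V(H_2)$ be the sets of witnesses $u$ with $H_1\uplus H_2\models\chi(\bar v,\bar w,u)$ on the two sides. Apply the induction hypothesis with $z$ placed on the left, obtaining $\alpha_i(\bar x,z)$, $\beta_j(\bar y)$ and $g$. For $J\subseteq[t]$ let $\gamma_J(\bar x,z)$ be the Boolean combination of the $\alpha_i$ that $g$ becomes when $\beta_j$ is set to true for $j\in J$ and to false otherwise. For $J=\{j:H_2\models\beta_j(\bar w)\}$ we have $W_1=\{u: H_1\models\gamma_J(\bar v,u)\}$. So the condition $|W_1|\equiv l\pmod p$ is determined by the truth values of the $\beta_j(\bar w)$ in $H_2$ and of the formulas $\exists^{l\bmod p}z\,\gamma_J(\bar v,z)$,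 $J\subseteq[t]$, in $H_1$; it is split. With $\exists z\,\gamma_J$ instead, the condition $W_1\ne\emptyset$ is split. Placing $z$ on the right and exchanging the roles of the two sides, we see that $|W_2|\equiv l'\pmod p$ and $W_2\neq\emptyset$ are split. Finally, $\exists z\,\chi$ holds if and only if $W_1\ne\emptyset$ or $W_2\ne\emptyset$, and $\exists^{i\bmod p}z\,\chi$ holds if and only if $|W_1|\equiv l$ and $|W_2|\equiv l'$ for some residues $l,l'$ with $l+l'\equiv i\pmod p$.
\end{proof}

\begin{lemma}\label{lem:separation}
Let $\bar x,\bar y$ be nonempty and let $\psi(\bar x,\bar y)$ be $r$-local. There are finitely many $r$-local formulas $\alpha_i(\bar x)$ and $\beta_j(\bar y)$ and a Boolean combination $\psi'(\bar x,\bar y)$ of them such that $H\models\psi(\bar v,\bar w)\iff H\models\psi'(\bar v,\bar w)$ whenever $\operatorname{dist}_H(\bar v,\bar w)>2r+1$.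
\end{lemma}

\begin{proof}
A common vertex of $N_r(\bar v)$ and $N_r(\bar w)$, or an edge between them, would give $\operatorname{dist}_H(\bar v,\bar w)\le 2r+1$. So $H[N_r(\bar v\bar w)]=H[N_r(\bar v)]\uplus H[N_r(\bar w)]$. By $r$-locality, $\psi(\bar v,\bar w)$ may be evaluated in this disjoint union. Lemma~\ref{lem:union} expresses the value through formulas $\alpha_i^0(\bar v)$ in $H[N_r(\bar v)]$ and $\beta_j^0(\bar w)$ in $H[N_r(\bar w)]$. By (L3) these are the truth values in $H$ of the $r$-local formulas $\alpha_i=(\alpha_i^0)^{[r]}$ and $\beta_j=(\beta_j^0)^{[r]}$.
\end{proof}

\subsection{The locality theorem}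

Let $r_0=0$ and $r_{q+1}=8r_q+4$.

\begin{proposition}\label{prop:gaifman}
Let $\bar x$ be nonempty. Every formula $\varphi(\bar x)$ of quantifier rank at most $q$ is equivalent on colored graphs to a Boolean combination of sentences and $r_q$-local formulas $\psi(\bar x)$.
\end{proposition}

\begin{proof}
We use induction on $q$, for all nonempty tuples $\bar x$ at once. A quantifier-free formula is $0$-local. A formula of rank at most $q+1$ is a Boolean combination of atoms and of formulas $Qy\,\chi(\bar x,y)$ with $\chi$ of rank at most $q$, so by (L2) it suffices to treat the latter. Let $\bar x=(x_1,\dots,x_n)$, $r=r_q$ and $d=2r+1$, so that $r_{q+1}=4d$. Call a formula \emph{good} if it is equivalent to a Boolean combination of sentences and $4d$-local formulas in $\bar x$. By induction $\chi$ is a Boolean combination of sentences and $r$-local formulas in $\bar x,y$. By~\eqref{eq:cases}, applied to the sentences, and by (L2), we may assume that $\chi(\bar x,y)$ itself is $r$-local.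

We divide the witnesses $y$ into near and far ones. Put $\chi^{\mathrm{near}}=(\operatorname{dist}(y,\bar x)\le d\wedge\chi)$ and $\chi^{\mathrm{far}}=(\operatorname{dist}(y,\bar x)>d\wedge\chi)$. Then
\[
\exists y\,\chi\equiv\exists y\,\chi^{\mathrm{near}}\vee\exists y\,\chi^{\mathrm{far}},\qquad
\exists^{i\bmod p}y\,\chi\equiv\!\!\bigvee_{l+l'\equiv i}\!\!\bigl(\exists^{l\bmod p}y\,\chi^{\mathrm{near}}\wedge\exists^{l'\bmod p}y\,\chi^{\mathrm{far}}\bigr).
\]
The formulas $Qy\,\chi^{\mathrm{near}}$ are $(d+r)$-local by (L4), hence good. In $\chi^{\mathrm{far}}$ the threshold $d=2r+1$ allows us to replace $\chi$ by a Boolean combination of $r$-local formulas $\alpha_i(\bar x)$ and $\beta_j(y)$, by Lemma~\ref{lem:separation}. Applying~\eqref{eq:cases} to the $\alpha_i$ gives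
\[
Qy\,\chi^{\mathrm{far}}\equiv\bigvee_J\Bigl(\alpha_J(\bar x)\wedge Qy\,\bigl(\operatorname{dist}(y,\bar x)>d\wedge\beta^J(y)\bigr)\Bigr),
\]
where each $\alpha_J$ and each $\beta^J$ is $r$-local by (L2). It remains to show that $Qy\,(\operatorname{dist}(y,\bar x)>d\wedge\beta(y))$ is good for every $r$-local formula $\beta(y)$. Call a vertex satisfying $\beta$ a \emph{$\beta$-vertex}.

\emph{The modular quantifier.} As in Section~\ref{sec:example}, the number of far $\beta$-vertices is the number of all $\beta$-vertices minus the number of near ones. Thus $\exists^{l\bmod p}y\,(\operatorname{dist}(y,\bar x)>d\wedge\beta)$ is equivalent to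
\[
\bigvee_{a-a'\equiv l}\Bigl(\exists^{a\bmod p}y\,\beta(y)\ \wedge\ \exists^{a'\bmod p}y\,\bigl(\operatorname{dist}(y,\bar x)\le d\wedge\beta(y)\bigr)\Bigr).
\]
The first conjunct is a sentence, and the second is $(d+r)$-local by (L2) and (L4).

\emph{The existential quantifier.} Let $\xi(\bar x)=\exists y\,(\operatorname{dist}(y,\bar x)>d\wedge\beta(y))$. Subtraction is not available here: knowing that a $\beta$-vertex exists, and that one exists near $\bar x$, does not tell whether one exists far from $\bar x$. Instead we compare a global and a local packing number. Call a set of vertices \emph{scattered} if its elements have pairwise distance more than $2d$. The constant is chosen so that a ball of radius $d$ contains at most one element of a scattered set. For $m\in\mathbb N$ define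
\begin{align*}
\gamma_m&=\exists y_1\cdots\exists y_m\Bigl(\bigwedge_{i<j}\operatorname{dist}(y_i,y_j)>2d\wedge\bigwedge_i\beta(y_i)\Bigr),\\
\lambda_m(\bar x)&=\exists y_1\cdots\exists y_m\Bigl(\bigwedge_i\operatorname{dist}(y_i,\bar x)\le d\wedge\bigwedge_{i<j}\operatorname{dist}(y_i,y_j)>2d\wedge\bigwedge_i\beta(y_i)\Bigr),\\
\mu(\bar x)&=\exists y\,\bigl(\operatorname{dist}(y,\bar x)\le3d\wedge\operatorname{dist}(y,\bar x)>d\wedge\beta(y)\bigr),
\end{align*}
where $\gamma_0$ and $\lambda_0$ are true. The sentence $\gamma_m$ says that there is a scattered set of $m$ $\beta$-vertices, and $\lambda_m$ says that there is one inside $N_d(\bar x)$. In $\lambda_m$, the part after the guards $\operatorname{dist}(y_i,\bar x)\le d$ is $2d$-local by (L5), (L2) and $r\le 2d$, so $\lambda_m$ is $3d$-local by (L4). In $\mu$, the part after the guard $\operatorname{dist}(y,\bar x)\le3d$ is $d$-local by (L5), (L2) and $r\le d$, so $\mu$ is $4d$-local by (L4). We claim that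
\begin{equation}\label{eq:xi}
\xi\;\equiv\;\gamma_{n+1}\vee\bigvee_{m=0}^{n}\bigl(\gamma_m\wedge\neg\gamma_{m+1}\wedge(\neg\lambda_m\vee\mu)\bigr),
\end{equation}
which shows that $\xi$ is good.

Fix $H$ and $\bar v=(v_1,\dots,v_n)$. If $\gamma_{n+1}$ holds, take a scattered set of $n+1$ $\beta$-vertices. Each of the $n$ balls $N_d(v_i)$ contains at most one of them, so one lies outside $N_d(\bar v)$, and both sides of~\eqref{eq:xi} hold. Suppose that $\gamma_{n+1}$ fails. Subsets of scattered sets are scattered, so $\gamma_{j+1}$ implies $\gamma_j$, and there is exactly one $m\le n$ with $\gamma_m\wedge\neg\gamma_{m+1}$. The right side of~\eqref{eq:xi} is then equivalent to $\neg\lambda_m(\bar v)\vee\mu(\bar v)$. If $\lambda_m(\bar v)$ fails, a scattered set of $m$ $\beta$-vertices, which exists by $\gamma_m$, is not contained in $N_d(\bar v)$, so $\xi(\bar v)$ holds, and both sides are true. If $\lambda_m(\bar v)$ holds, let $Y_0\subseteq N_d(\bar v)$ be a scattered set of $m$ $\beta$-vertices. A $\beta$-vertex at distance more than $2d$ from every element of $Y_0$ could be added to $Y_0$, contradicting $\neg\gamma_{m+1}$. So every $\beta$-vertex is within distance $2d$ of $Y_0$, hence lies in $N_{3d}(\bar v)$,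 and $\xi(\bar v)$ is equivalent to $\mu(\bar v)$. This proves~\eqref{eq:xi}.
\end{proof}

We use the proposition in the following form, which generalizes the second step of Section~\ref{sec:example}.

\begin{corollary}\label{cor:types}
Let $\varphi(x,y)$ be an FO+MOD-formula over colored graphs of quantifier rank at most $q$, and let $r=2r_q+1$. There is a number $\nu$, depending only on $\varphi$, such that every colored graph $H$ has a map $\operatorname{tp}:V(H)\to[\nu]$ with the following property: if $\operatorname{dist}_H(a,b)>r$, $\operatorname{dist}_H(a',b')>r$, $\operatorname{tp}(a)=\operatorname{tp}(a')$ and $\operatorname{tp}(b)=\operatorname{tp}(b')$, then $H\models\varphi(a,b)\iff H\models\varphi(a',b')$.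
\end{corollary}

\begin{proof}
Write $\varphi$ as a Boolean combination of sentences and $r_q$-local formulas $\psi_1(x,y),\dots,\psi_s(x,y)$ by Proposition~\ref{prop:gaifman}. Apply Lemma~\ref{lem:separation} to each $\psi_i$, and let $\eta_1,\dots,\eta_t$ list all the formulas in one variable, $x$ or $y$, that it produces. Put $\nu=2^t$ and let $\operatorname{tp}(v)$ encode the truth values of $\eta_1(v),\dots,\eta_t(v)$ in $H$. In the fixed graph $H$ the sentences have fixed truth values, and for $\operatorname{dist}_H(a,b)>2r_q+1$ the truth value of each $\psi_i(a,b)$ is a fixed function of $\operatorname{tp}(a)$ and $\operatorname{tp}(b)$. Hence so is the truth value of $\varphi(a,b)$.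
\end{proof}

\section{Proof of Theorems~\ref{thm:main} and~\ref{thm:preserve}}\label{sec:proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
(3)$\Rightarrow$(1). An FO-transduction is an FO+MOD-transduction.

(1)$\Rightarrow$(2). By Lemma~\ref{lem:encoding}(i), $\mathcal D_k(\mathcal C)$ is a monadically dependent class of graphs, so it is flip-breakable by Theorem~\ref{thm:DMT}.

(2)$\Rightarrow$(3). Assume (2), and suppose that $\mathsf T$ is an FO+MOD-transduction such that $\mathsf T(\mathcal C)$ contains every finite graph. Let $\mathsf T$ use $k$ copies and let $\varphi(x,y)$ be its edge formula. Let $\varphi'$ be the translation of $\varphi$ from Lemma~\ref{lem:encoding}(ii), and let $q$ be the quantifier rank of $\varphi'$. We fix constants in the following order.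
\begin{enumerate}
\item[(a)] Let $r=2r_q+1$.
\item[(b)] Let $\kappa=\kappa_{2r}$ and $f=f_{2r}$ be given by the flip-breakability of $\mathcal D_k(\mathcal C)$ at radius $2r$.
\item[(c)] Let $P_1,\dots,P_\kappa$ be new unary predicates. For each symmetric $F\subseteq[\kappa]^2$ let $\varphi''_F$ be obtained from $\varphi'$ by replacing every atom $E(z,z')$ by the quantifier-free formula
\[
z\ne z'\wedge\Bigl(E(z,z')\ \ \mathrm{xor}\bigvee_{(i,j)\in F}\bigl(P_i(z)\wedge P_j(z')\bigr)\Bigr).
\]
The formula $\varphi''_F$ has quantifier rank $q$, so Corollary~\ref{cor:types} applies to it with the radius $r$ fixed in (a), however large $\kappa$ is. Let $\nu$ be the maximum, over the finitely many $F$, of the numbers of types that the corollary provides.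
\item[(d)] Let $m=\nu+1$ and $n=\max(f(m),2)$.
\end{enumerate}

Choose $A\in\mathcal C$ with $\Gamma_n\in\mathsf T(A)$. Let $B=kA$ and let $B^+$ be a coloring of $B$ that produces $\Gamma_n$. Then $V(\Gamma_n)\subseteq B$, and $uv\in E(\Gamma_n)\iff B^+\models\varphi(u,v)$ for $u,v\in V(\Gamma_n)$. Identify each $v\in V(\Gamma_n)$ with the vertex $(v,0)$ of $G_B$. By Lemma~\ref{lem:encoding}(ii), $uv\in E(\Gamma_n)\iff G_B^+\models\varphi'(u,v)$ for $u,v\in V(\Gamma_n)$.

Let $W\subseteq V(G_B)$ be the set of principal vertices of $\Gamma_n$. Since $G_B\in\mathcal D_k(\mathcal C)$ and $|W|\ge f(m)$, there are $X,Y\subseteq W$ with $|X|,|Y|\ge m$ and a $\kappa$-flip $H$ of $G_B$, given by a partition $P_1,\dots,P_\kappa$ and a set $F$, such that $\operatorname{dist}_H(X,Y)>2r$. In particular $X\cap Y=\emptyset$. Let $H^+$ be $H$ with the unary predicates of $G_B^+$ and the parts $P_1,\dots,P_\kappa$. In $H^+$ the formula displayed in (c) defines the adjacency relation of $G_B$. Since $H^+$ and $G_B^+$ have the same vertex set, we get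
\begin{equation}\label{eq:final}
uv\in E(\Gamma_n)\iff H^+\models\varphi''_F(u,v)\qquad\text{for }u,v\in V(\Gamma_n).
\end{equation}

Let $\operatorname{tp}:V(H)\to[\nu]$ be the map from Corollary~\ref{cor:types} for $\varphi''_F$ and $H^+$. As $|X|,|Y|>\nu$, there are distinct $x_1,x_2\in X$ with $\operatorname{tp}(x_1)=\operatorname{tp}(x_2)$ and distinct $y_1,y_2\in Y$ with $\operatorname{tp}(y_1)=\operatorname{tp}(y_2)$. The vertices $x_1,x_2,y_1,y_2$ are pairwise distinct. Let $s=s_{x_1y_1}$; in $\Gamma_n$ it is adjacent to $x_1$ and $y_1$ and not to $x_2$ or $y_2$. By~\eqref{eq:final}, $\varphi''_F(s,x_1)$ holds and $\varphi''_F(s,x_2)$ fails in $H^+$. Corollary~\ref{cor:types}, applied to the pairs $(s,x_1)$ and $(s,x_2)$, shows that $\operatorname{dist}_H(s,x_i)\le r$ for some $i\in\{1,2\}$. Applied to $(s,y_1)$ and $(s,y_2)$, it shows that $\operatorname{dist}_H(s,y_j)\le r$ for some $j\in\{1,2\}$. Hence $\operatorname{dist}_H(x_i,y_j)\le2r$, contradicting $\operatorname{dist}_H(X,Y)>2r$.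
\end{proof}

\begin{remark}\label{rem:hypotheses}
Heredity of $\mathcal C$ is not used anywhere. The bound on the arity and the finiteness of the signature enter through the encoding $G_B$, which has two layers for each binary relation. Theorem~\ref{thm:DMT} is used only for (1)$\Rightarrow$(2), so the implications (2)$\Rightarrow$(3)$\Rightarrow$(1) are proved here from first principles. In (2)$\Rightarrow$(3), a transduction with $k$ copies is excluded by the flip-breakability of $\mathcal D_k(\mathcal C)$ for that $k$, at the single radius $2r$. In the choice of constants it matters that $\kappa$ does not depend on $m$, because $m$ is chosen after $\nu$, which depends on $\kappa$.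
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:preserve}]
If $\mathsf T(\mathcal C)$ had an FO-transduction $\mathsf T'$ onto all graphs, then Lemma~\ref{lem:composition} would compose $\mathsf T$ and $\mathsf T'$ into an FO+MOD-transduction from $\mathcal C$ onto all graphs. This contradicts (1)$\Rightarrow$(3) of Theorem~\ref{thm:main}.
\end{proof}

\section{Which counting quantifiers can be added}\label{sec:counting}

For $S\subseteq\mathbb N$ and $a\in\mathbb N$ let $S-a=\{b\in\mathbb N:a+b\in S\}$. This set is what the quantifier $\mathsf Q_S$ has to remember after seeing $a$ witnesses in one part of a structure. If $S$ has period $p$ from $t$ on, then $S-a=S-(a+p)$ for $a\ge t$, so there are at most $t+p$ such sets. The opposite case is extreme.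

\begin{lemma}\label{lem:shifts}
If $S$ is not ultimately periodic, then the sets $S-a$, $a\in\mathbb N$, are pairwise distinct.
\end{lemma}

\begin{proof}
Suppose that $S-a=S-a'$ with $a<a'$. For $x\ge a$ we have $x\in S\iff x-a\in S-a\iff x-a\in S-a'\iff x+(a'-a)\in S$. So $S$ has period $a'-a$ from $a$ on.
\end{proof}

The proof of Theorem~\ref{thm:classification} follows this dichotomy. In the periodic case $\mathsf Q_S$ is expressible in FO+MOD. In the other case $\mathsf Q_S$ can test whether two numbers of leaves are equal, and this lets far-apart stars refer to each other. We first check that the class on which this happens is tame.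

\begin{lemma}\label{lem:stars}
The class $\mathcal C$ of star forests is hereditary and monadically dependent.
\end{lemma}

\begin{proof}
An induced subgraph of a star is a star or an edgeless graph, so $\mathcal C$ is hereditary. By the implications (2)$\Rightarrow$(3)$\Rightarrow$(1) of Theorem~\ref{thm:main}, it suffices to show that $\mathcal D_k(\mathcal C)$ is flip-breakable for every $k$.

Let $A\in\mathcal C$ and $G=G_{kA}$. The structure $kA$ has two binary relations, $E$ and $\sim$, so each vertex $a$ of $A$ gives rise to a set $V_a$ of $h=5k$ vertices of $G$, and these sets partition $V(G)$. An edge of $G$ has both ends in one set $V_a$, or it comes from the relation $E$ and joins $V_a$ to $V_{a'}$ with $aa'\in E(A)$. For a component $D$ of $A$ let $V_D=\bigcup_{a\in D}V_a$; there are no edges of $G$ between different sets $V_D$. We show that $\kappa_r=h+2^h$ and $f_r(m)=2m\cdot h(2m+1)$ work for every $r$. The case $m=0$ is trivial, with $X=Y=\emptyset$. Let $m\ge1$ and $|W|\ge f_r(m)$.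

If $W$ meets at least $2m$ of the sets $V_D$, choose one vertex of $W$ in each of $2m$ of them, let $X$ consist of $m$ of these vertices and $Y$ of the others, and let $H=G$. Otherwise some $V_D$ contains at least $h(2m+1)$ elements of $W$. Let $z$ be a center of the star $D$ and let $H$ be $G$ without the edges incident with $V_z$, which is a $\kappa_r$-flip of $G$ by Lemma~\ref{lem:isolate}. In $H$, every edge with an end in $V_a$, for a leaf $a$ of $D$, has both ends in $V_a$. At least $2mh$ elements of $W$ lie in $V_D\setminus V_z$, so $W$ meets at least $2m$ of the sets $V_a$ with $a$ a leaf of $D$. Choose one vertex of $W$ in each of $2m$ of them and split them into $X$ and $Y$ as before. In both cases $\operatorname{dist}_H(X,Y)=\infty$.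
\end{proof}

\begin{lemma}\label{lem:nonperiodic}
If $S\subseteq\mathbb N$ is not ultimately periodic, then there is an $\mathrm{FO}(\{S\})$-transduction without copying from the class of star forests onto all graphs.
\end{lemma}

\begin{proof}
We name the vertices of a graph by numbers and store a number as the number of leaves of a star. To compare two stored numbers $a$ and $a'$ we test, for enough reference values $b$, whether $a+b\in S$ and $a'+b\in S$ have the same truth value.

Let $G$ be a graph on $[n]$. By Lemma~\ref{lem:shifts} there is $\ell\in\mathbb N$ such that the sets $(S-a)\cap\{0,\dots,\ell\}$, $a\in[n]$, are pairwise distinct. (For $S=\{1,2,4,8,\dots\}$ and $n=3$, the value $\ell=1$ works, the three sets being $\{0,1\}$, $\{0\}$ and $\{1\}$.) Consider the star forest with colors $\mathsf{Vert},\mathsf{Edge},\mathsf{Ref},\mathsf{red},\mathsf{blue}$ that consists of the following stars: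
\begin{itemize}
\item for each vertex $u$ of $G$, a center $p_u$ colored $\mathsf{Vert}$ with $u$ red leaves;
\item for each edge $e=uv$ of $G$ with $u<v$, a center $q_e$ colored $\mathsf{Edge}$ with $u$ red and $v$ blue leaves;
\item for each $b\in\{0,\dots,\ell\}$, a center $o_b$ colored $\mathsf{Ref}$ with $b$ uncolored leaves.
\end{itemize}
For $\mathsf c,\mathsf c'\in\{\mathsf{red},\mathsf{blue}\}$ let
\begin{align*}
\chi_{\mathsf c}(w,z)&=\mathsf Q_Sx\,\bigl((E(w,x)\wedge\mathsf c(x))\vee E(z,x)\bigr),\\
\mathrm{eq}_{\mathsf c,\mathsf c'}(w,w')&=\forall z\,\bigl(\mathsf{Ref}(z)\to(\chi_{\mathsf c}(w,z)\leftrightarrow\chi_{\mathsf c'}(w',z))\bigr).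
\end{align*}
Let $w$ be a center colored $\mathsf{Vert}$ or $\mathsf{Edge}$ with $a$ leaves of color $\mathsf c$. These leaves are disjoint from the $b$ leaves of $o_b$, so $\chi_{\mathsf c}(w,o_b)$ says that $a+b\in S$, that is, $b\in S-a$. If $w'$ is also such a center, with $a'$ leaves of color $\mathsf c'$, then $\mathrm{eq}_{\mathsf c,\mathsf c'}(w,w')$ says that $S-a$ and $S-a'$ agree on $\{0,\dots,\ell\}$. For $a,a'\in[n]$ this holds if and only if $a=a'$. Put
\[
\varepsilon(x,y)=\exists w\,\bigl(\mathsf{Edge}(w)\wedge\mathrm{eq}_{\mathsf{red},\mathsf{red}}(x,w)\wedge\mathrm{eq}_{\mathsf{red},\mathsf{blue}}(y,w)\bigr).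
\]
Then $\varepsilon(p_u,p_v)$ holds if and only if some $q_e$ has $u$ red and $v$ blue leaves, that is, if and only if $u<v$ and $uv\in E(G)$. So $\delta(x)=\mathsf{Vert}(x)$ and $\varphi_E(x,y)=\varepsilon(x,y)\vee\varepsilon(y,x)$ define the graph $G$ on $\{p_1,\dots,p_n\}$. These formulas do not depend on $G$.
\end{proof}

\begin{remark}
The construction shows what fails in Section~\ref{sec:locality} for such an $S$. Let $G$ be the path $1,2,\dots,n$. For $u,u'<n$ and $e=u(u+1)$, the vertices $p_{u'}$ and $q_e$ lie in different components, and $\mathrm{eq}_{\mathsf{red},\mathsf{red}}(p_{u'},q_e)$ holds only for $u'=u$. A map as in Corollary~\ref{cor:types} would have to give $p_1,\dots,p_{n-1}$ different types, so no bounded number of types suffices, for any radius.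
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:classification}]
Suppose first that every $S\in\mathcal S$ is ultimately periodic. Fix $S\in\mathcal S$, with $t\ge0$ and $p\ge1$ such that $x\in S\iff x+p\in S$ for $x\ge t$, and let $I=\{x\bmod p:x\in S,\ x\ge t\}$. Two numbers $x,x'\ge t$ that are congruent modulo $p$ are both in $S$ or both outside, so for $x\ge t$ we have $x\in S\iff x\bmod p\in I$. The quantifiers $\exists^{\ge j}$ (``at least $j$'') and $\exists^{=j}$ (``exactly $j$'') are FO-definable for each fixed $j$, and
\[
\mathsf Q_Sy\,\varphi\;\equiv\;\bigvee_{j\in S,\ j<t}\exists^{=j}y\,\varphi\ \ \vee\ \ \Bigl(\exists^{\ge t}y\,\varphi\wedge\bigvee_{i\in I}\exists^{i\bmod p}y\,\varphi\Bigr).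
\]
Eliminating the quantifiers $\mathsf Q_S$ from the inside out, we see that every $\mathrm{FO}(\mathcal S)$-formula is equivalent to an FO+MOD-formula. So every FO-transduction is an $\mathrm{FO}(\mathcal S)$-transduction, and every $\mathrm{FO}(\mathcal S)$-transduction has the same outputs as some FO+MOD-transduction. By Theorem~\ref{thm:main}, a set of binary structures, hereditary or not, has an $\mathrm{FO}(\mathcal S)$-transduction onto all graphs if and only if it is not monadically dependent.

Suppose now that some $S\in\mathcal S$ is not ultimately periodic. The class of star forests is hereditary and monadically dependent by Lemma~\ref{lem:stars}, and it has an $\mathrm{FO}(\mathcal S)$-transduction onto all graphs by Lemma~\ref{lem:nonperiodic}. So the statement fails for this class.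
\end{proof}

\begin{thebibliography}{9}

\bibitem{BGOT}
\'Edouard Bonnet, Ugo Giocanti, Patrice Ossona de Mendez, and St\'ephan Thomass\'e,
\emph{Twin-width V: linear minors, modular counting, and matrix multiplication},
arXiv:2209.12023 (2022).

\bibitem{DMT}
J.~Dreier, N.~M\"ahlmann, and S.~Toru\'nczyk,
\emph{Flip-Breakability: A Combinatorial Dichotomy for Monadically Dependent Graph Classes},
STOC 2024.

\end{thebibliography}
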